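# Weakly Bloch–Kato restricted Lie algebras in characteristic $2$ are Koszul

Throughout, $k$ is a field of characteristic $2$. All vector spaces, algebras and modules are graded, and modules are left modules unless stated otherwise. The shift is $N[-1]_j=N_{j-1}$, so a generator of degree $0$ in $N$ has degree $1$ in $N[-1]$.

## 1. Graded restricted Lie algebras and their enveloping algebras

**Definition 1.** A restricted Lie algebra over $k$ is a Lie algebra $\mathfrak g$ with a map $x\mapsto x^{[2]}$ such that
$$(\lambda x)^{[2]}=\lambda^2x^{[2]},\qquad (x+y)^{[2]}=x^{[2]}+y^{[2]}+[x,y],\qquad [x^{[2]},y]=[x,[x,y]].$$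
It is graded if $\mathfrak g=\bigoplus_{n\ge1}\mathfrak g_n$ with $[\mathfrak g_i,\mathfrak g_j]\subseteq\mathfrak g_{i+j}$ and $\mathfrak g_i^{[2]}\subseteq\mathfrak g_{2i}$. We always assume that $V:=\mathfrak g_1$ is finite-dimensional and generates $\mathfrak g$ as a restricted Lie algebra.

Every associative $k$-algebra is a restricted Lie algebra under $[x,y]=xy+yx$ and $x^{[2]}=x^2$; the three identities are immediate. The restricted enveloping algebra is
$$u(\mathfrak g)=T(\mathfrak g)/\bigl(xy+yx+[x,y],\; x^2+x^{[2]}\bigr).$$
It is the universal associative algebra receiving a map of restricted Lie algebras from $\mathfrak g$. We write $U=u(\mathfrak g)$. The PBW theorem for restricted Lie algebras (Jacobson) says: if $(e_\alpha)$ is an ordered basis of $\mathfrak g$, then the ordered monomials in the $e_\alpha$ with all exponents $0$ or $1$ form a basis of $u(\mathfrak g)$. In particular $\mathfrak g\subseteq u(\mathfrak g)$. Since $V$ generates $\mathfrak g$ and brackets and $2$-powers become $xy+yx$ and $x^2$, the algebra $U$ is generated by $V$. So $U_0=k$ and each $U_n$ is finite-dimensional.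

The free restricted Lie algebra $L(W)$ on a vector space $W$ is the restricted Lie subalgebra of the tensor algebra $T(W)$ generated by $W$, and $u(L(W))=T(W)$. Its degree-$2$ part $L_2\subseteq W\otimes W$ is spanned by the $x\otimes x$ and the $x\otimes y+y\otimes x$ with $x,y\in W$. For $R\subseteq L(W)$ we write $\langle W\mid R\rangle$ for the quotient of $L(W)$ by the restricted ideal generated by $R$.

*Example 1.* Let $W=kt$. Then $L(W)$ has basis $t,t^{[2]},t^{[4]},\dots$ in degrees $1,2,4,\dots$, where $t^{[4]}=(t^{[2]})^{[2]}$ and so on, and $u(L(W))=k[t]$. PBW here is the statement that every integer has a unique binary expansion. The quotient $\langle t\mid t^{[2]}\rangle$ is one-dimensional with $u=k[t]/(t^2)$. The quotient $\langle t\mid t^{[4]}\rangle$ has basis $t,t^{[2]}$, and $u=k[t]/(t^4)$.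

## 2. Quadratic, Koszul, and Bloch–Kato

**Definition 2.** $\mathfrak g$ is quadratic if $\mathfrak g=\langle V\mid R\rangle$ with $V=\mathfrak g_1$ and $R\subseteq L_2$. The relations are then linear combinations of brackets $[x,y]$ and $2$-powers $x^{[2]}$ with $x,y\in V$.

*Example 2.* $\langle t\mid\varnothing\rangle$ and $\langle t\mid t^{[2]}\rangle$ are quadratic. The algebra $\langle t\mid t^{[4]}\rangle$ is not: it has no degree-$2$ relation, so a quadratic presentation would make it free on $t$, which is infinite-dimensional.

For a connected graded algebra $B$ (so $B_0=k$, and $B_+$ denotes its positive part) the groups $\operatorname{Tor}^B_i(k,N)$ inherit an internal grading $\operatorname{Tor}_i^B(k,N)_j$. The cohomology $H^\bullet(\mathfrak g,k)=\operatorname{Ext}^\bullet_U(k,k)$ is bigraded as $\bigoplus H^{ij}(\mathfrak g,k)$, with $i$ cohomological and $j$ internal. If $P_\bullet$ is a graded free resolution of $k$ over $U$, finite-dimensional in each bidegree, then $\operatorname{Hom}_U(P_\bullet,k)$ is the graded dual of $k\otimes_UP_\bullet$, and so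
$$H^{ij}(\mathfrak g,k)=\bigl(\operatorname{Tor}^U_i(k,k)_j\bigr)^*.$$

**Definition 3.** A $B$-module $N$ is linear if $\operatorname{Tor}^B_i(k,N)_j=0$ whenever $j\ne i$. The algebra $B$ is Koszul if $k$ is a linear $B$-module. The restricted Lie algebra $\mathfrak g$ is Koszul if $u(\mathfrak g)$ is, that is, if $H^{ij}(\mathfrak g,k)=0$ for $i\neq j$.

*Example 3.* A free algebra $T=T(W)$ is Koszul: $0\to T\otimes W\to T\to k\to0$ is a resolution with generators in degrees $1$ and $0$. In $B=k[t]/(t^2)$ the annihilator of $t$ is $(t)$, so $\cdots\to B[-2]\to B[-1]\to B\to k$, with all maps multiplication by $t$, is exact, and $\operatorname{Tor}_i$ is $k$ in degree $i$: Koszul. In $B=k[t]/(t^4)$ the annihilator of $t$ is $(t^3)$, the resolution begins $B[-4]\xrightarrow{t^3}B[-1]\xrightarrow{t}B$, and $\operatorname{Tor}_2$ lives in degree $4$: not Koszul. Finally, if $B,C$ are Koszul, so is $B\otimes C$: if $P\to k$, $Q\to k$ are free resolutions over $B$ and $C$, then $P\otimes Q$ is a free resolution over $B\otimes C$, so $\operatorname{Tor}^{B\otimes C}(k,k)=\operatorname{Tor}^B(k,k)\otimes\operatorname{Tor}^C(k,k)$,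 and both degrees add.

**Definition 4.** For a subspace $W\subseteq V$ let $\langle W\rangle$ be the restricted subalgebra of $\mathfrak g$ generated by $W$. These are the standard subalgebras of $\mathfrak g$.

*Example 4.* Brackets and $2$-powers have degree at least $2$, so $\langle W\rangle_1=W$. In the free algebra on $t$ the only standard subalgebras are $0$ and the whole algebra; the subalgebra generated by $t^{[2]}$ is not standard.

**Definition 5.** $\mathfrak g$ is Bloch–Kato (BK) if every standard subalgebra, including $\mathfrak g$ itself, is Koszul. It is weakly BK if every standard subalgebra, including $\mathfrak g$ itself, is quadratic.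

*Example 5 (BK and weakly BK).* Let $\mathfrak g=L(V)$ be free. A subspace $W\subseteq V$ generates $T(W)$ inside $T(V)$, so $\langle W\rangle=L(W)$ is free, hence quadratic and Koszul. Thus $L(V)$ is both BK and weakly BK.

*Example 6 (Koszul but not weakly BK).* Let $\mathfrak g$ be the product of the free restricted Lie algebras on $\{a,b\}$ and on $\{c,d\}$. Then $u(\mathfrak g)=k\langle a,b\rangle\otimes k\langle c,d\rangle$ is Koszul by Example 3. Let $\mathfrak s$ be the standard subalgebra generated by $x=a+c$, $b$, $d$. Since $[a,c]=0$, and likewise across the two factors,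
$$x^{[2]}=a^{[2]}+c^{[2]},\qquad [x,b]=[a,b],\qquad[x,d]=[c,d],\qquad[b,d]=0 .$$
A basis of $\mathfrak g_2$ is $a^{[2]},b^{[2]},[a,b],c^{[2]},d^{[2]},[c,d]$, so $x^{[2]},b^{[2]},d^{[2]},[x,b],[x,d]$ are linearly independent. Hence $[b,d]=0$ is, up to scalars, the only degree-$2$ relation of $\mathfrak s$. If $\mathfrak s$ were quadratic, we would have $u(\mathfrak s)=k\langle x,b,d\rangle/(bd+db)$ (see Fact 3 below). The rewriting rule $db\to bd$ has no overlaps, so this algebra has as basis the words not containing $db$. In it
$$[b,[x,d]]=bxd+bdx+xdb+dxb=bxd+bdx+xbd+dxb\neq0,$$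
a sum of four distinct basis words. But in $\mathfrak g$ we have $[b,[x,d]]=[b,[c,d]]=0$. So $\mathfrak s$ is not quadratic, and $\mathfrak g$ is not weakly BK.

Here is the question, which comes from Simone Blumer, "Restricted graph Lie algebras in characteristic two", arXiv:2507.07627 (2025). Being quadratic is a condition on generators and relations only; being Koszul constrains all $\operatorname{Tor}_i(k,k)$. In characteristic $\ne2$ it is known that every weakly BK Lie algebra, ordinary or restricted, is BK. In characteristic $2$: *if all standard subalgebras have relations of degree $2$, must the algebra be Koszul?* The answer is yes.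

**Theorem 1.** Every weakly BK restricted Lie algebra $\mathfrak g$ over a field of characteristic $2$ is Koszul. Hence weakly BK and BK are equivalent.

The proof occupies Sections 3–6. Sections 7–9 derive a long exact sequence, a duality lemma, and a sharper description of the weakly BK algebras (Theorem 2).

## 3. One and two generators by hand

If $\dim V=1$, then $L_2=k\,t^{[2]}$, so the quadratic algebras are $\langle t\mid\varnothing\rangle$ and $\langle t\mid t^{[2]}\rangle$. Both are Koszul by Example 3, so Theorem 1 holds here.

For $V=kx+ky$ consider three algebras: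

1. the free one, $U=k\langle x,y\rangle$;
2. $\langle x,y\mid[x,y]\rangle$, with $U=k[x,y]$;
3. $\langle x,y\mid[x,y],x^{[2]},y^{[2]}\rangle$, with $U=k[x,y]/(x^2,y^2)$.

All are quadratic. For a line $kw$, the subalgebra $\langle w\rangle$ is free on $w$ in cases 1 and 2, since no power of $w$ vanishes. In case 3 it is $\langle w\mid w^{[2]}\rangle$, since $(\lambda x+\mu y)^2=0$. So all three are weakly BK. Each $U$ is free or a tensor product of Koszul algebras, hence Koszul.

Now compare $k$ with the larger module $U/Ux$. The kernel of $U/Ux\to k$ is generated by the class $\bar y$, so it is $(U/I)[-1]$ with $I=\{z\in U: zy\in Ux\}$. In case 1, a word ending in $y$ never lies in $Ux$, so $I=0$. In case 2, $I=(x)$. In case 3, $U/(x)=k[y]/(y^2)$, so $I=(x,y)$. In each case $I$ is generated by linear forms, and those forms span $0$, $kx$, or all of $V$.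

## 4. Modules induced from standard subalgebras

We collect three facts.

**Fact 1.** For $W\subseteq V$, $u(\langle W\rangle)\subseteq U$ and $U$ is a free right $u(\langle W\rangle)$-module. Put $M_W:=U/UW$. Then $M_W\cong U\otimes_{u(\langle W\rangle)}k$ and, with internal gradings,
$$\operatorname{Tor}^U_i(k,M_W)\cong\operatorname{Tor}_i^{u(\langle W\rangle)}(k,k).$$
In particular $M_0=U$ and $M_V=k$.

*Proof.* Choose a homogeneous basis of $\langle W\rangle$, extend it to one of $\mathfrak g$, and order it so that the complementary elements come first. By PBW, each basis monomial of $U$ is uniquely a monomial in the complementary elements times a basis monomial of $u(\langle W\rangle)$. This gives the first sentence. The algebra $u(\langle W\rangle)$ is generated by $W$, so its augmentation ideal is spanned by nonempty words in $W$. Each such word ends in a letter of $W$, so the ideal is $u(\langle W\rangle)W$, and tensoring $k=u(\langle W\rangle)/u(\langle W\rangle)W$ up to $U$ gives $U/UW$. If $P\to k$ is a free resolution over $u(\langle W\rangle)$, then $U\otimes_{u(\langle W\rangle)}P$ is a free resolution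 of $M_W$ over $U$ by freeness, and $k\otimes_U(U\otimes_{u(\langle W\rangle)}P)=k\otimes_{u(\langle W\rangle)}P$. This is Shapiro's lemma. For $W=V$, $UV=U_+$. $\square$

So $\langle W\rangle$ is Koszul if and only if $M_W$ is a linear $U$-module. All standard subalgebras can thus be studied over the single ring $U$.

**Fact 2.** Let $I\subseteq B_+$ be a graded left ideal of a connected graded algebra $B$. Then $\operatorname{Tor}_1^B(k,B/I)=I/B_+I$, naturally in $I$. If $I/B_+I$ is concentrated in degree $d$, then $I=B\,I_d$.

*Proof.* From $0\to I\to B\to B/I\to0$ we get $0\to\operatorname{Tor}_1^B(k,B/I)\to I/B_+I\to B/B_+$, and the last map is zero because $I\subseteq B_+$. For the second claim let $Q=I/BI_d$. Since $I_d$ maps onto $I/B_+I$, we have $Q=B_+Q$. A nonzero $Q$ would have a lowest nonzero degree, and $B_+Q$ vanishes in that degree. So $Q=0$. $\square$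

**Fact 3.** (i) Let $B=T/\mathfrak r$ with $T=T(W)$ and $\mathfrak r$ a graded two-sided ideal in degrees $\ge2$. Then $\operatorname{Tor}_2^B(k,k)\cong\mathfrak r/(T_+\mathfrak r+\mathfrak rT_+)$. Consequently $\operatorname{Tor}_2^B(k,k)$ is concentrated in degree $2$ if and only if $\mathfrak r$ is generated by $\mathfrak r_2$; in particular, Koszul algebras generated in degree $1$ are quadratic.
(ii) If $\mathfrak m=\langle W\mid R\rangle$ with $R\subseteq L_2$, then $u(\mathfrak m)=T(W)/(R)$. Hence if $\mathfrak m$ is quadratic, $\operatorname{Tor}_2^{u(\mathfrak m)}(k,k)$ is concentrated in degree $2$.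

*Proof.* (i) Multiplication identifies $T\otimes W$ with $T_+$ and $\mathfrak r\otimes W$ with $\mathfrak rW=\mathfrak rT_+$. So the surjection of $B$-modules
$$B\otimes W=(T\otimes W)/(\mathfrak r\otimes W)\longrightarrow B_+=T_+/\mathfrak r$$
has kernel $\Omega=\mathfrak r/\mathfrak rT_+$. From $0\to B_+\to B\to k\to0$, $\operatorname{Tor}_2^B(k,k)=\operatorname{Tor}_1^B(k,B_+)$. From $0\to\Omega\to B\otimes W\to B_+\to0$ there is an exact sequence
$$0\to\operatorname{Tor}_1^B(k,B_+)\to\Omega/B_+\Omega\to W\to B_+/B_+^2 .$$
The last map is an isomorphism because $\mathfrak r$ starts in degree $2$. So $\operatorname{Tor}_2^B(k,k)=\Omega/B_+\Omega=\mathfrak r/(T_+\mathfrak r+\mathfrak rT_+)$. If $\mathfrak r=T\mathfrak r_2T$, this quotient is spanned by the image of $\mathfrak r_2$. Conversely, if the quotient lives in degree $2$, then $Q=\mathfrak r/T\mathfrak r_2T$ satisfies $Q=T_+Q+QT_+$, and looking at the lowest degree gives $Q=0$.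

(ii) For an associative algebra $C$, algebra maps $u(\mathfrak m)\to C$ are maps of restricted Lie algebras $\mathfrak m\to C$. These are linear maps $W\to C$ whose extension $L(W)\to C$ kills $R$, which are the algebra maps $T(W)/(R)\to C$. So the two algebras agree, and (i) applies. $\square$

## 5. Where induction on the number of generators stalls

A natural plan is induction on $\dim V$. Choose a hyperplane $J\subset V$ and $t\in V\setminus J$. By induction $\langle J\rangle$ is Koszul, that is, $M_J$ is linear. We have
$$0\to K\to M_J\to k\to0,\qquad K=U_+/UJ=U\bar t\cong(U/I)[-1],\qquad I=\{z\in U: zt\in UJ\},$$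
so $\operatorname{Tor}_i^U(k,k)_j$ sits between $\operatorname{Tor}^U_i(k,M_J)_j$, which is under control, and $\operatorname{Tor}^U_{i-1}(k,U/I)_{j-1}$. There are two obstacles.

First, $I$ may have generators of high degree. For the non-quadratic $U=k[t]/(t^4)$ with $J=0$, we get $I=(t^3)$. To continue we want $I=UJ'$ for some $J'\subseteq V$, so that $U/I=M_{J'}$.

Second, even when $I=UJ'$, the space $J'$ need not be smaller than $V$. In case 3 of Section 3, $J'=V$ and $U/I=k$. The third term is then $\operatorname{Tor}_{i-1}^U(k,k)_{j-1}$, which concerns the very algebra whose Koszulness we want, and induction on dimension is circular.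

The second obstacle shows its own cure: the homological index of the third term has dropped by one. So we prove linearity of *all* the $M_W$ at once, by induction first on $i$ and only then on $\dim W$. The first obstacle is removed by the quadratic hypothesis: a generator of $I$ in degree $n$ produces a class in $\operatorname{Tor}_2(k,k)$ of degree $n+1$, and Fact 3 allows only degree $2$. So $n=1$. The next lemma makes this precise.

## 6. Colon ideals are linear, and the double induction

**Lemma 1.** Let $\mathfrak m$ be quadratic, $W=\mathfrak m_1$, $B=u(\mathfrak m)$, $J\subset W$ a hyperplane, $t\in W\setminus J$. Then the left ideal $I=\{z\in B: zt\in BJ\}$ is generated by $J':=I\cap W$.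

*Proof.*

**Step 1.** This step identifies the generators of $I$ with a $\operatorname{Tor}_1$. The ideal $I$ is graded because $t$ and $BJ$ are homogeneous. It lies in $B_+$, since $1\in I$ would give $t\in(BJ)_1=J$. Let $K=\ker(B/BJ\to k)=B_+/BJ$. As $B_+=BW=BJ+Bt$, the module $K$ is generated by $\bar t$ in degree $1$, and the annihilator of $\bar t$ is $I$. So $K\cong(B/I)[-1]$, and by Fact 2, $\operatorname{Tor}_1^B(k,K)\cong(I/B_+I)[-1]$.

**Step 2.** This step bounds that $\operatorname{Tor}_1$ by $\operatorname{Tor}_2^B(k,k)$. From $0\to K\to B/BJ\to k\to0$ we get the exact sequence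
$$\operatorname{Tor}_2^B(k,k)\to\operatorname{Tor}_1^B(k,K)\to\operatorname{Tor}_1^B(k,B/BJ)\to\operatorname{Tor}_1^B(k,k).$$
By Fact 2 and its naturality, the last map is $BJ/B_+J\to B_+/B_+^2$ induced by $BJ\subseteq B_+$. Here $BJ/B_+J=J$, because $BJ$ is generated by its degree-$1$ part $J$, and $B_+/B_+^2=W$. So the last map is the inclusion $J\hookrightarrow W$, which is injective. Hence the middle map is zero and the first map is surjective.

**Step 3.** This step reads off degrees. By Fact 3, $\operatorname{Tor}_2^B(k,k)$ lives in degree $2$, so $(I/B_+I)[-1]$ lives in degree $2$ and $I/B_+I$ lives in degree $1$. By Fact 2, $I=BI_1=BJ'$. $\square$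

**Lemma 2.** Let $W\subseteq V$ be such that $\langle W\rangle$ is quadratic, $J\subset W$ a hyperplane, $t\in W\setminus J$. With $J'\subseteq W$ as in Lemma 1 for $\mathfrak m=\langle W\rangle$, there is an exact sequence of $U$-modules
$$0\to M_{J'}[-1]\xrightarrow{\ \cdot t\ }M_J\to M_W\to0 .\tag{1}$$

*Proof.* Put $B=u(\langle W\rangle)$. By Lemma 1, $K\cong(B/BJ')[-1]$ via $\bar z\mapsto z\bar t$, so $0\to(B/BJ')[-1]\to B/BJ\to k\to0$ is exact. The functor $U\otimes_B-$ is exact by Fact 1. It sends $B/BS$ to $U/US=M_S$ for $S\subseteq W$, since the image of $U\otimes_BBS$ in $U\otimes_BB=U$ is $US$. Finally $k=B/BW$ goes to $M_W$. $\square$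

*Proof of Theorem 1.*

**Step 1.** This step proves that all $M_W$ are linear when $\mathfrak g$ is weakly BK. The claim is: for all $i\ge0$ and all $W\subseteq V$,
$$\operatorname{Tor}_i^U(k,M_W)_j=0\quad\text{for }j\neq i.$$
We use induction on $i$ and, for fixed $i$, induction on $\dim W$. For $i=0$, $M_W$ is generated by $\bar1$ in degree $0$, so $\operatorname{Tor}_0$ lives in degree $0$. Let $i\ge1$. If $W=0$, then $M_0=U$ is free and $\operatorname{Tor}_i=0$. If $W\ne0$, choose a hyperplane $J\subset W$ and $t\in W\setminus J$. Since $\mathfrak g$ is weakly BK, $\langle W\rangle$ is quadratic, so (1) is available and gives the exact sequence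
$$\operatorname{Tor}^U_i(k,M_J)_j\to\operatorname{Tor}^U_i(k,M_W)_j\to\operatorname{Tor}^U_{i-1}(k,M_{J'})_{j-1}.\tag{2}$$
Let $j\ne i$. The left term vanishes because $\dim J<\dim W$. The right term vanishes because the claim is known for $i-1$ and *every* subspace, and $j-1\ne i-1$. So the middle term is $0$.

**Step 2.** This step deduces that $\mathfrak g$ is Koszul and BK. For $W=V$ we have $M_V=k$, so $U$ is Koszul. For arbitrary $W$, Fact 1 turns the claim into Koszulness of $\langle W\rangle$. So $\mathfrak g$ is BK.

**Step 3.** This step proves the converse, by showing that a Koszul algebra $\mathfrak m$ generated by the finite-dimensional space $W=\mathfrak m_1$ is quadratic. Let $R=\ker(L_2\to\mathfrak m_2)$, with $L_2\subseteq W\otimes W$, and let $\tilde{\mathfrak m}=\langle W\mid R\rangle$. The surjection $\tilde{\mathfrak m}\to\mathfrak m$ is bijective in degrees $\le2$: both sides are $W$ in degree $1$ and $L_2/R$ in degree $2$. By PBW, $u(\tilde{\mathfrak m})\to u(\mathfrak m)$ is bijective in degrees $\le2$, because the basis monomials there involve only basis elements of degrees $1$ and $2$.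 Write $u(\mathfrak m)=T(W)/\mathfrak r$; since $u(\tilde{\mathfrak m})=T(W)/(R)$, this bijectivity says $\mathfrak r_2=R$. As $u(\mathfrak m)$ is Koszul, Fact 3(i) gives $\mathfrak r=(\mathfrak r_2)=(R)$, so $u(\tilde{\mathfrak m})\to u(\mathfrak m)$ is an isomorphism. As $\tilde{\mathfrak m}\subseteq u(\tilde{\mathfrak m})$, the map $\tilde{\mathfrak m}\to\mathfrak m$ is injective, hence an isomorphism, and $\mathfrak m$ is quadratic.

If $\mathfrak g$ is BK, Step 3 applies to each standard subalgebra, so $\mathfrak g$ is weakly BK. $\blacksquare$

In the language of Koszul filtrations, Step 1 says that the left ideals $UW$, $W\subseteq V$, form such a filtration of $U$.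

The proof did not use characteristic $2$. It used PBW, the equality $u(\langle W\mid R\rangle)=T(W)/(R)$, and the fact that brackets and powers have degree at least $2$. All three hold for restricted Lie algebras in any characteristic $p>0$, and for ordinary Lie algebras over any field with $U(\mathfrak g)$ in place of $u(\mathfrak g)$, where only brackets occur. In Step 3 the degree-$2$ basis monomials then include the squares $e_\alpha^2$ when $p\ne2$ or when the algebra is ordinary, and the argument is unchanged. So the same proof covers these cases.

## 7. A long exact sequence for codimension-one standard subalgebras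

The case $W=V$ of Lemma 2 needs only that $\mathfrak g$ itself is quadratic. It gives the following.

**Corollary.** Let $\mathfrak g$ be quadratic (nothing is assumed on its subalgebras), let $\mathfrak h=\langle J\rangle$ be a standard subalgebra with $\dim V/J=1$, and let $t\in V\setminus J$. Let $\mathfrak m$ be the standard subalgebra generated by $\{v\in V: vt\in UJ\}$. Then there is a long exact sequence
$$\cdots\to H^{i-1,j-1}(\mathfrak m,k)\to H^{ij}(\mathfrak g,k)\to H^{ij}(\mathfrak h,k)\to H^{i,j-1}(\mathfrak m,k)\to\cdots$$

*Proof.* With $W=V$, (1) reads $0\to M_{\mathfrak m_1}[-1]\to M_J\to k\to0$. Apply $\operatorname{Ext}_U(-,k)$. By Shapiro (Fact 1), $\operatorname{Ext}_U(M_J,k)=H(\mathfrak h,k)$ and $\operatorname{Ext}_U(M_{\mathfrak m_1},k)=H(\mathfrak m,k)$. The shift $[-1]$ replaces internal degree $j$ by $j-1$. $\square$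

*Example 7.* For $U=k[x,y]/(x^2,y^2)$, $J=kx$, $t=y$ we found $J'=V$, so $\mathfrak m=\mathfrak g$. Here $H^i(\mathfrak g,k)$ has dimension $i+1$ and $H^i(\mathfrak h,k)$ has dimension $1$, all in internal degree $i$. So the connecting maps vanish and the sequence splits into pieces $0\to H^{i-1}(\mathfrak g,k)\to H^i(\mathfrak g,k)\to H^i(\mathfrak h,k)\to0$ of dimensions $i,\ i+1,\ 1$.

## 8. Passing linear modules through quadratic duality

Theorem 1 says that weakly BK is a linearity condition on the modules $U/UW$. We now move this condition to the cohomology ring.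

**Definition 6.** For $B=T(V)/(R)$ with $R\subseteq V\otimes V$ and $\dim V<\infty$, the quadratic dual is $B^!=T(V^*)/(R^\perp)$, where $\langle\xi\otimes\eta,x\otimes y\rangle=\xi(x)\eta(y)$.

Clearly $(B^!)^!=B$, and $B^!_2=(V^*\otimes V^*)/R^\perp=R^*$. For instance $k[t]=T(kt)$ has $R=0$, so $k[t]^!=k[\tau]/(\tau^2)$.

We recall two textbook facts about a Koszul algebra $B$ (Priddy; see Polishchuk–Positselski, *Quadratic Algebras*, Ch. 2). Let $(v_s)$, $(v_s^*)$ be dual bases of $V$, $V^*$. First, the right Koszul complex
$$\mathcal K_i=(B^!_i)^*\otimes B,\qquad \varphi\otimes b\mapsto\sum_s\varphi(\,\cdot\,v_s^*)\otimes v_sb,$$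
is a free resolution of the right module $k_B$. Second, $\operatorname{Ext}_B(k,k)\cong B^!$, up to conventions on signs and on the order of multiplication.

**Lemma 3.** Let $B=T(V)/(R)$ be a Koszul algebra, $R\subseteq V\otimes V$, $\dim V<\infty$. Let $S\subseteq V$ and suppose $M=B/BS$ is linear over $B$. Then $N:=B^!/B^!S^\perp$ is linear over $B^!$, and $\dim\operatorname{Tor}_j^{B^!}(k,N)=\dim M_j$ for all $j$.

*Proof.* The idea is to build a linear free resolution of $N$ out of the graded dual of $M$.

**Step 1.** This step defines the complex. The graded dual $M^*$ is a right $B$-module via $(fv)(m)=f(vm)$, so $f\in M_j^*$ and $v\in V$ give $fv\in M_{j-1}^*$. Consider the maps of left $B^!$-modules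
$$d:B^!\otimes M_j^*\to B^!\otimes M_{j-1}^*,\qquad d(b\otimes f)=\sum_sbv_s^*\otimes fv_s .$$
Then $d^2(b\otimes f)=\sum_{s,r}bv_s^*v_r^*\otimes fv_sv_r$. The element $\sum_{s,r}v_s^*v_r^*\otimes v_sv_r$ of $B^!_2\otimes B_2=\operatorname{Hom}(R,B_2)$ is the composite $R\hookrightarrow V\otimes V\to(V\otimes V)/R$, which is zero. So $d^2=0$.

**Step 2.** This step proves exactness at every $j>0$. The complex splits into strands of finite-dimensional spaces
$$\cdots\to B^!_{i-1}\otimes M_{j+1}^*\to B^!_i\otimes M_j^*\to B^!_{i+1}\otimes M_{j-1}^*\to\cdots .$$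
The $k$-dual of such a strand has maps
$$(B^!_{i+1})^*\otimes M_{j-1}\to(B^!_i)^*\otimes M_j,\qquad\varphi\otimes m\mapsto\sum_s\varphi(\,\cdot\,v_s^*)\otimes v_sm,$$
which is the corresponding strand of $\mathcal K\otimes_BM$. Since $\mathcal K$ is a free resolution of $k_B$, the homology at $(B^!_i)^*\otimes M_j$ is $\operatorname{Tor}_i^B(k,M)_{i+j}$. For $j>0$ this is zero because $M$ is linear. Dualizing back, $(B^!\otimes M^*_\bullet,d)$ is exact at all $j>0$.

**Step 3.** This step identifies what is resolved. By Step 2 the complex is a free resolution of the cokernel of $B^!\otimes M_1^*\to B^!\otimes M_0^*=B^!$. Here $M_0=k$, $M_1=V/S$, $M_1^*=S^\perp$, and $d(b\otimes f)=\sum_sf(v_s)\,bv_s^*=bf$. So the cokernel is $B^!/B^!S^\perp=N$.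

**Step 4.** This step computes $\operatorname{Tor}$. Give $M_j^*$ degree $j$; then $d$ preserves degree and the $j$-th term is generated in degree $j$. As $d(1\otimes f)\in B^!_1\otimes M_{j-1}^*$, all differentials vanish after $k\otimes_{B^!}-$. So $\operatorname{Tor}_j^{B^!}(k,N)\cong M_j^*$, in degree $j$. $\square$

For $S=0$, $M=B$ is free, hence linear, and $N=B^!/B^!V^*=k$. So $B^!$ is again Koszul. As $(B^!)^!=B$, Lemma 3 can be applied in both directions. With $B=k[t]$ and $S=0$, the complex of the proof is the periodic resolution of $k$ over $k[\tau]/(\tau^2)$ from Example 3.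

## 9. Universally Koszul cohomology rings

**Definition 7.** Let $A$ be a standard graded commutative algebra (that is, $A_0=k$ and $A_1$ generates $A$) with $\dim A_1<\infty$. It is universally Koszul if $A/(X)$ is a linear $A$-module for every subspace $X\subseteq A_1$; equivalently, every ideal generated by linear forms has a linear resolution.

Taking $X=A_1$ shows that $A$ is Koszul, hence quadratic by Fact 3(i).

*Example 8.* In $A=k[\xi_1,\dots,\xi_n]$ any subspace $X\subseteq A_1$ has a basis extending to a system of variables, and the Koszul complex on that basis is a linear resolution of $A/(X)$. So $A$ is universally Koszul. On the other hand, let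
$$A=k[\alpha,\beta]/(\alpha,\beta)^2\otimes k[\gamma,\delta]/(\gamma,\delta)^2,$$
with $A_2$ of basis $\alpha\gamma,\alpha\delta,\beta\gamma,\beta\delta$ and $A_3=0$. Each tensor factor is the quadratic dual of a free algebra on two generators, hence Koszul, so $A$ is Koszul. Let $\ell=\alpha+\gamma$. Its annihilator in degree $1$ is $k\ell$, because
$$(p\alpha+q\beta+r\gamma+s\delta)\,\ell=(p+r)\alpha\gamma+q\beta\gamma+s\alpha\delta .$$
In degree $2$ the annihilator is all of $A_2$, while $A_1\ell$ is spanned by $\alpha\gamma,\beta\gamma,\alpha\delta$. So $\beta\delta$ is a new generator of $\operatorname{Ann}(\ell)$, giving a class in $\operatorname{Tor}_2^A(k,A/(\ell))$ of degree $3$. Hence $A$ is not universally Koszul.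

**Theorem 2.** Let $\operatorname{char}k=2$.

(a) For $\mathfrak g$ as in Section 1 the following are equivalent:

1. $\mathfrak g$ is weakly BK;
2. $\mathfrak g$ is BK;
3. for all $J\subseteq V$ and $t\in V\setminus J$ the left ideal $(UJ:t)=\{z\in U: zt\in UJ\}$ is generated by elements of degree $1$;
4. $M_W$ is a linear $U$-module for every $W\subseteq V$;
5. $\mathfrak g$ is Koszul and the commutative algebra $H^\bullet(\mathfrak g,k)$ is universally Koszul.

(b) $\mathfrak g\mapsto H^\bullet(\mathfrak g,k)$ is a bijection between isomorphism classes of weakly BK restricted Lie algebras over $k$ and isomorphism classes of universally Koszul commutative $k$-algebras.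

(c) If $\mathfrak g$ is weakly BK and $W\subseteq V$, the restriction $H^\bullet(\mathfrak g,k)\to H^\bullet(\langle W\rangle,k)$ is surjective with kernel the ideal generated by $W^\perp\subseteq V^*=H^1(\mathfrak g,k)$.

(d) Koszul does not imply weakly BK.

In (b), isomorphisms are graded. Characteristic $2$ matters from here on, through the following description of the cohomology ring.

**Step 0.** This step identifies $H^\bullet(\mathfrak g,k)$ for Koszul $\mathfrak g$ and shows it is commutative. If $\mathfrak g$ is Koszul, it is quadratic by Step 3 of the proof of Theorem 1, so $\mathfrak g=\langle V\mid R\rangle$ with $R\subseteq L_2$ and $U=T(V)/(R)$. In a basis, $L_2$ is spanned by the $e_a\otimes e_a$ and $e_a\otimes e_b+e_b\otimes e_a$: it is the space of all symmetric tensors in $V\otimes V$. A tensor $\sum d_{ab}\,\xi_a\otimes\xi_b$ in the dual basis is orthogonal to $L_2$ if and only if $d_{aa}=0$ and $d_{ab}+d_{ba}=0$, so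
$$L_2^\perp=\operatorname{span}\{\xi\otimes\eta-\eta\otimes\xi:\xi,\eta\in V^*\}.\tag{3}$$
The twist $\tau(x\otimes y)=y\otimes x$ fixes every element of $R$, so $\langle\tau q,r\rangle=\langle q,\tau r\rangle=\langle q,r\rangle$ shows that $R^\perp$ is $\tau$-stable. Hence the order convention for the Ext-product does not matter, and signs are irrelevant in characteristic $2$. Thus
$$H^\bullet(\mathfrak g,k)\cong U^!=T(V^*)/(R^\perp)=:A .$$
As $R^\perp\supseteq L_2^\perp$, (3) shows that $A$ is commutative. It is generated in degree $1$, with $A_1=V^*$.

*Proof of (a).* The equivalence 1⇔2 is Theorem 1, and 2⇔4 is Fact 1.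

**1⇒3.** The aim is to recognize the colon ideal in (1). Given $J$ and $t$, apply Lemma 2 to $W=J+kt$. Injectivity of $M_{J'}[-1]\to M_J$ says that $zt\in UJ$ if and only if $z\in UJ'$. So $(UJ:t)=UJ'$.

**3⇒4.** The aim is to recover sequences like (1) and rerun the double induction. Let $J\subset W$ be a hyperplane, $t\in W\setminus J$. Since $t\notin UJ$, we have $(UJ:t)\subseteq U_+$, and by condition 3, $(UJ:t)=UJ'$ with $J'=(UJ:t)_1\subseteq V$. The kernel of $M_J\to M_W$ is $U\bar t\cong(U/UJ')[-1]$, so $0\to M_{J'}[-1]\to M_J\to M_W\to0$ is exact. Step 1 of the proof of Theorem 1 applies verbatim. There the induction on $i$ covers all subspaces of $V$, so it does not matter that $J'$ is not known in advance to lie in $W$.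

**4⇔5.** The aim is to translate linearity through Lemma 3. Under 4, $M_V=k$ is linear, so $\mathfrak g$ is Koszul; under 5 this is assumed. In either case Step 0 applies, and $A=U^!$ is Koszul. Let $W\subseteq V$. Lemma 3 with $B=U$, $S=W$ gives: if $M_W$ is linear over $U$, then $A/(W^\perp)$ is linear over $A$. Lemma 3 with $B=A$, $S=W^\perp$, for which $B^!=U$ and $S^\perp=W$, gives the converse. Every $X\subseteq A_1=V^*$ is $W^\perp$ for some $W$, so condition 4 holds if and only if $A$ is universally Koszul. $\square$

*Proof of (b).* By (a) the map is well defined.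

**Injectivity.** We recover $\mathfrak g$ from its cohomology ring. A weakly BK $\mathfrak g$ is $\langle V\mid R\rangle$ with $H^\bullet(\mathfrak g,k)\cong T(V^*)/(R^\perp)$, so $V=(H^1)^*$ and $R=(R^\perp)^\perp$. A graded isomorphism of cohomology rings is given by an isomorphism in degree $1$ matching the relation spaces $R^\perp$, and its transpose matches the spaces $V$ and $R$.

**Surjectivity.** We build $\mathfrak g$ from $A$. Let $A=T(V^*)/(Q)$ be universally Koszul, hence Koszul and quadratic, with $V=A_1^*$ and $Q\subseteq V^*\otimes V^*$. Commutativity gives $Q\supseteq\operatorname{span}\{\xi\otimes\eta-\eta\otimes\xi\}=L_2^\perp$, so $R:=Q^\perp\subseteq L_2$. Thus $R$ consists of legitimate relations, and we may form $\mathfrak g=\langle V\mid R\rangle$. By Fact 3, $u(\mathfrak g)=T(V)/(R)=A^!$, which is Koszul by Section 8. By Step 0, $H^\bullet(\mathfrak g,k)\cong T(V^*)/(R^\perp)=A$. So $\mathfrak g$ satisfies condition 5 and is weakly BK. $\square$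

*Proof of (c).*

**Surjectivity and one inclusion.** Both $\mathfrak g$ and $\langle W\rangle$ are Koszul, so both cohomology rings are generated in degree $1$. On $H^1$ the restriction is $V^*\to W^*$, which is onto with kernel $W^\perp$. So the ring map is surjective and kills $(W^\perp)$.

**Dimension count.** We show nothing else is killed. Put $A=H^\bullet(\mathfrak g,k)$. By condition 5, $A/(W^\perp)$ is linear over $A$. Lemma 3 with $B=A$, $S=W^\perp$, $B^!=U$, $N=U/UW=M_W$ gives
$$\dim(A/(W^\perp))_j=\dim\operatorname{Tor}_j^U(k,M_W)=\dim\operatorname{Tor}_j^{u(\langle W\rangle)}(k,k)=\dim H^j(\langle W\rangle,k).$$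
So the surjection $A/(W^\perp)\to H^\bullet(\langle W\rangle,k)$ is an isomorphism in each degree. $\square$

*Proof of (d).* This is Example 6, whose appeal to $u(\mathfrak s)=T/(R)$ is now justified by Fact 3(ii): the product of the free restricted Lie algebras on $\{a,b\}$ and $\{c,d\}$ is Koszul, but the standard subalgebra generated by $a+c,b,d$ is not quadratic. $\blacksquare$

Examples 6 and 8 are dual to each other. For the product of the two free algebras, $R$ is spanned by $[a,c],[a,d],[b,c],[b,d]$, and $U^!$ is the second ring $A$ of Example 8. The subspace $W=\operatorname{span}(a+c,b,d)$ has $W^\perp=k(\alpha+\gamma)$. So the subalgebra $\langle W\rangle$ that fails to be quadratic corresponds to the linear form $\ell=\alpha+\gamma$ for which $A/(\ell)$ fails to be linear.
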